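# The gluing ratio on a nodal cubic, and a nef divisor that does not extend over a curve

## 1. A number attached to a degree-zero line bundle on a nodal cubic

We work over $\mathbb C$. Consider
$$\varphi:\mathbb P^1\to\mathbb P^2,\qquad [u:v]\mapsto[u^2v:uv^2:u^3+v^3].$$
The three forms have no common zero: if $uv=0$ and $u^3+v^3=0$, then $u=v=0$. Both $XYZ$ and $X^3+Y^3$ pull back to $u^3v^3(u^3+v^3)$, so the image lies in
$$C=\{XYZ=X^3+Y^3\}.$$
The equation of $C$ is linear in $Z$ with coprime coefficients $XY$ and $X^3+Y^3$, so $C$ is irreducible and is the image of $\varphi$. Put $n_0=[0:0:1]$, $0=[0:1]$ and $\infty=[1:0]$.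

* At $n_0$, setting $Z=1$, the equation is $XY=X^3+Y^3$, with tangent cone $XY=0$. So $n_0$ is an ordinary node.
* If $X=0$ or $Y=0$ at a point of $C$, then both vanish. So $C\setminus\{n_0\}=C\cap\{XY\neq0\}$. There $\lambda=X/Y=u/v$ is a coordinate, and with $Y=1$ we have $Z=(\lambda^3+1)/\lambda$. Hence $\varphi$ maps $\mathbb P^1\setminus\{0,\infty\}$ isomorphically onto $C\setminus\{n_0\}\cong\mathbb G_m$.
* $\varphi(0)=\varphi(\infty)=n_0$.

All of this makes sense over any field $k\supset\mathbb C$. We write $\varphi(\lambda)$ for $\varphi([\lambda:1])$.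

Near an ordinary node the completed local ring is $k[[x,y]]/(xy)$, whose normalization is $k[[x]]\times k[[y]]$; it consists of the pairs with equal constant terms. So
$$\mathcal O_C=\{h\in\varphi_*\mathcal O_{\mathbb P^1}:\ h(0)=h(\infty)\}. \tag{1}$$

Let $L$ be a line bundle of degree $0$ on $C$. Its pullback to $\mathbb P^1$ has degree $0$, so it is trivial; let $\mathfrak s$ be a generator. The fibers of $\varphi^*L$ at $0$ and at $\infty$ are *the same* line, the fiber of $L$ at $n_0$. Choose a basis $e$ of this line and write $\mathfrak s(0)=\alpha e$, $\mathfrak s(\infty)=\beta e$.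

**Definition.** The *gluing ratio* of $L$ is $\rho(L)=\alpha/\beta\in k^*$.

The generator $\mathfrak s$ and the basis $e$ are each unique up to a factor in $k^*$, and these factors cancel in $\alpha/\beta$. By (1), a local section of $\varphi^*L$, written $h\mathfrak s$, comes from $L$ exactly when $h(0)\alpha=h(\infty)\beta$, that is, $\rho\,h(0)=h(\infty)$. A global $h$ is constant, so $L$ is trivial if and only if $\rho=1$. Also $\rho(L^m)=\rho(L)^m$.

**Example (three points).** Let $\lambda_1,\lambda_2,\lambda_3\in k^*$ and $L=\mathcal O_{\mathbb P^2}(1)|_C(-\sum\varphi(\lambda_i))$. Then $\varphi^*L=\mathcal O(3)(-\sum[\lambda_i])$ is generated by $\mathfrak s=\prod(u-\lambda_iv)$. Take $e=Z$, which pulls back to $u^3+v^3$. At $u=0$ we compare $-\lambda_1\lambda_2\lambda_3v^3$ with $v^3$; at $v=0$ we compare $u^3$ with $u^3$. So $\rho=-\lambda_1\lambda_2\lambda_3$. The bundle is trivial when $\lambda_1\lambda_2\lambda_3=-1$. This is the condition that the three points are cut out by a line: $aX+bY+Z$ pulls back, with $v=1$, to $\lambda^3+a\lambda^2+b\lambda+1$, whose roots have product $-1$.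

**Example (nine points).** Let $\lambda_1,\dots,\lambda_9\in k^*$ and $L=\mathcal O_{\mathbb P^2}(3)|_C(-\sum\varphi(\lambda_i))$. Then $\varphi^*L$ is generated, inside $\mathcal O(9)$, by $\mathfrak s=\prod_{i=1}^9(u-\lambda_iv)$. Take $e=Z^3$, which pulls back to $(u^3+v^3)^3$; this is $v^9$ at $0$ and $u^9$ at $\infty$. There $\mathfrak s$ is $-\Lambda v^9$ and $u^9$ respectively, with $\Lambda=\prod\lambda_i$. So
$$\rho=-\Lambda,\qquad \Lambda=\lambda_1\cdots\lambda_9. \tag{2}$$

Now let the nine points move in a one-parameter family: take $k=\mathbb C(t)$, $\lambda_1,\dots,\lambda_8\in\mathbb C^*$ constant, and $\lambda_9=t$. Then $\rho=-t\lambda_1\cdots\lambda_8$ has a zero of order one at $t=0$, where the ninth point runs into the node. This order of vanishing is what the proof turns on: it obstructs extending a family of nef divisors across $t=0$, on every birational model. The rest of the talk makes this precise and proves it.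

## 2. Nef divisors over an open part of the base

For $f:X\to S$ and an open $U\subset S$, write $X_U=X\times_SU$. A $\mathbb Q$-Cartier $\mathbb Q$-divisor (or $\mathbb R$-Cartier $\mathbb R$-divisor, that is, a real combination of Cartier divisors) on $X$ is *nef over $U$* (resp. *over $S$*) if it has nonnegative intersection number with every complete curve contained in a fiber of $X_U\to U$ (resp. of $X\to S$).

The question comes from Lingyao Xie, "The extension of numerically trivial divisors on a family", arXiv:2504.14141 (2025). Let $f:X\to S$ be a surjective projective morphism of normal varieties with $S$ a smooth curve, let $U\subset S$ be a nonempty open subset, and let $M$ be a Cartier divisor on $X$ with $M|_{X_U}$ nef over $U$. Is there a projective birational $g:X'\to X$ from a normal variety, and a $\mathbb Q$-Cartier $\mathbb Q$-divisor $M'$ on $X'$, such that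

1. $M'|_{X'_U}=(g|_{X'_U})^*M|_{X'_U}$, and
2. $M'$ is nef over $S$?

Call such a pair $(g,M')$ a *nef extension* of $M$. The answer is no. When we prove non-existence we allow more: $M'$ may be an $\mathbb R$-Cartier $\mathbb R$-divisor, and (1) need only hold up to $\sim_{\mathbb R}$. This last relaxation costs nothing. If $M'=g^*M+\sum r_i\,\mathrm{div}(\psi_i)$ over $U$, replace $M'$ by $M'-\sum r_i\,\mathrm{div}(\psi_i)$ on all of $X'$: principal divisors have degree $0$ on complete curves, so nefness is kept and (1) becomes an equality. So from now on (1) is an equality. All the existence results below produce $\mathbb Q$-divisors with equality in (1).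

Throughout, $K=\mathbb C(S)$ and $X_K$ is the generic fiber. We often use that pullback by a projective morphism over $S$ preserves nefness over $S$: a curve in a fiber maps to a point or to a curve in a fiber, and the projection formula applies.

## 3. Surfaces and semiample divisors: the extension exists

**Theorem 1.** In the setting of Section 2, a nef extension exists if

(i) $\dim X\le2$, or

(ii) $M|_{X_K}$ is semiample; in this case one may take $X'_U=X_U$.

The tool for (i), which we need again later, is Zariski's lemma (see Liu, *Algebraic Geometry and Arithmetic Curves*, Thm 9.1.23). The proof is short.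

**Lemma 1 (Zariski).** Let $p:Y\to T$ be a projective surjective morphism with connected fibers from a smooth surface to a smooth curve, and let $Y_\tau=\sum a_j\Theta_j$ be a fiber. The symmetric matrix $A=(\Theta_i\cdot\Theta_j)$ is negative semidefinite, and its kernel is spanned by $(a_j)$. Hence its image is $\{c:\sum a_jc_j=0\}$. This holds over $\mathbb Q$ and over $\mathbb R$.

*Proof.* A uniformizer at $\tau$ shows that $\mathcal O(Y_\tau)$ is trivial near $Y_\tau$, so $\sum_ja_j\,\Theta_i\cdot\Theta_j=0$ for all $i$. Write a vector as $x_j=a_jy_j$ and use $y_iy_j=\frac12\big(y_i^2+y_j^2-(y_i-y_j)^2\big)$. The square terms sum to zero, and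
$$x^{T}Ax=-\tfrac12\sum_{i\ne j}a_ia_j(\Theta_i\cdot\Theta_j)(y_i-y_j)^2\le0 .$$
If $Ax=0$, every term vanishes, so $y_i=y_j$ whenever $\Theta_i$ meets $\Theta_j$; since $Y_\tau$ is connected, all $y_j$ are equal. Because $A$ is symmetric, its image is the orthogonal complement of its kernel. $\square$

*Proof of Theorem 1(i).* If $\dim X=1$, fibers contain no curves, and $M'=M$ works. Let $\dim X=2$. Take a resolution $g:X'\to X$ and the Stein factorization $X'\to\tilde S\to S$, where $\tilde S$ is a smooth curve. Let $M_0=g^*M$ and let $d$ be its degree on the fibers of $X'\to\tilde S$. Since $M_0$ is nef over $U\neq\emptyset$, we have $d\ge0$.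

Let $F=\sum a_jF_j$ be one of the finitely many fibers over points of $\tilde S$ above $S\setminus U$. Choose rational $n_j\ge0$ with $\sum a_jn_j=d$. Then $\sum a_j(n_j-M_0\cdot F_j)=d-M_0\cdot F=0$, so by Lemma 1 there is a $\mathbb Q$-divisor $V_F$ supported on $F$ with $(M_0+V_F)\cdot F_j=n_j\ge0$ for all $j$. Then $M'=M_0+\sum_FV_F$ is nef over $S$ and equals $g^*M$ over $U$. $\square$

**Example.** Blow up $\mathbb P^1\times\mathbb A^1$ at a point over $0$, with exceptional curve $E$ and strict transform $F_1$ of the fiber. Let $\sigma$ be a horizontal section missing the point and $M=\sigma+2E$, $U=\mathbb A^1\setminus\{0\}$. Then $M\cdot E=-2$ and $M\cdot F_1=3$. The choice $(n_E,n_{F_1})=(0,1)$ leads to $V=-2E$ and $M'=\sigma$.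

*Proof of Theorem 1(ii).* The purpose is to blow up the base locus, but only over $S\setminus U$. Choose $m\ge1$ with $mM|_{X_K}$ globally generated. Let $\mathcal G=f_*\mathcal O_X(mM)$ and let $I\subset\mathcal O_X$ be the image of $f^*\mathcal G\otimes\mathcal O_X(-mM)$. Since $\mathcal G\otimes K=H^0(X_K,mM)$, the cosupport of $I$ misses $X_K$. Its image in $S$ is closed and misses the generic point, so $I=\mathcal O$ over some nonempty open $W\subset U$.

Let $S_1=S\setminus(U\setminus W)$, which is open as $U\setminus W$ is finite. Then $S=S_1\cup U$ and $S_1\cap U=W$. Let $I'$ be the ideal equal to $I$ over $S_1$ and to $\mathcal O$ over $U$; the two agree over $W$. Let $g:X'\to X$ be the normalized blow-up of $I'$, write $I'\mathcal O_{X'}=\mathcal O(-E)$, and put $M'=g^*M-\frac1mE$.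

Over $U$, $g$ is an isomorphism and $M'=g^*M$ is nef. Over $S_1$, $\mathcal O(mM')=I\mathcal O_{X'}\otimes g^*\mathcal O(mM)$ is a quotient of the pullback of $\mathcal G$. On a complete curve in the fiber over $s\in S_1$ that pullback is the trivial bundle with fiber $\mathcal G\otimes\mathbb C(s)$, so $\mathcal O(mM')$ is globally generated there and has nonnegative degree. $\square$

So a counterexample needs $\dim X\ge3$ and a divisor that is not semiample on the generic fiber.

## 4. Nine points on the cubic, one of them running into the node

Fix distinct $\lambda_1,\dots,\lambda_8\in\mathbb C^*$ and put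
$$S=\mathbb A^1_t\setminus\{\lambda_1,\dots,\lambda_8\},\qquad U=S\setminus\{0\},\qquad\lambda_9=t .$$
Let $\pi:X\to\mathbb P^2\times S$ be the blow-up of the nine curves $\{(\varphi(\lambda_i),t)\}$; the ninth is $\{([t^2:t:t^3+1],t)\}$. These are sections over $S$. They are pairwise disjoint: for $t\in U$ the nine points are distinct, and at $t=0$ the ninth is $n_0$, which differs from $\varphi(\lambda_i)$ for $i\le8$. So $X$ is a smooth threefold, projective over $S$. In fact $X\to S$ is a smooth morphism whose fiber $X_t$ is $\mathbb P^2$ blown up at the nine points. With exceptional divisors $E_i$, put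
$$M=3H-\sum_{i=1}^9E_i,\qquad H=\pi^*(\{Z=0\}\times S).$$

**$M|_{X_U}$ is nef over $U$.** Let $t\in U$. The nine points are distinct smooth points of $C$, so the strict transform $\tilde C_t$ of $C$ is irreducible, $M|_{X_t}\sim\tilde C_t$, and $\tilde C_t^2=9-9=0$. An irreducible curve $\gamma\ne\tilde C_t$ has $\gamma\cdot\tilde C_t\ge0$, and $\tilde C_t\cdot\tilde C_t=0$.

**Theorem 2.** $M$ has no nef extension. Hence the answer to the question is negative. Dimension $3$ is minimal, by Theorem 1(i).

Look first at $X$ itself. On $X_0$ the ninth center is $n_0$, where $C$ has multiplicity $2$. So $\tilde C_0\sim 3H-E_1-\dots-E_8-2E_9$ and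
$$M\cdot\tilde C_0=9-8-2=-1 .$$
The remedy that worked for surfaces is to add a divisor supported over $t=0$. On $X$ the fiber $X_0$ is irreducible, so the only candidates are $M+cX_0$, and these still have degree $-1$ on $\tilde C_0$. One must blow up, and then there are endlessly many models. We need a quantity that does not see the model. The gluing ratio will be it.

**Definition.** Let $(f:X\to S,U,M)$ be as in Section 2 and let $\nu:\mathbb P^1_K\to X_K$ be a $K$-morphism with $\nu(0)=\nu(\infty)=:n$ and $\deg\nu^*M=0$. Let $\mathfrak s$ generate $\nu^*\mathcal O(M)\cong\mathcal O_{\mathbb P^1_K}$, let $e$ be a basis of the $K$-line $n^*\mathcal O(M)$, and write $\mathfrak s(0)=\alpha e$, $\mathfrak s(\infty)=\beta e$. Put $\rho=\alpha/\beta\in K^*$, which is independent of the choices.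

**Proposition A.** In this situation, if $M$ has a nef extension, then $\mathrm{ord}_{s_0}(\rho)=0$ for every $s_0\in S\setminus U$.

**Proof that Proposition A implies Theorem 2.** Here $K=\mathbb C(t)$, and the nine centers are $K$-points of $C\setminus\{n_0\}$. So $X_K\to\mathbb P^2_K$ is an isomorphism over a neighborhood of $n_0$; let $n\in X_K$ be the point over $n_0$. Since $\varphi$ is an isomorphism from $\mathbb P^1\setminus\{0,\infty\}$ onto $C\setminus\{n_0\}$, the scheme-theoretic preimage $\varphi^{-1}(\varphi(\lambda_i))$ is the reduced point $[\lambda_i]$. This is a Cartier divisor, so $\varphi_K$ lifts to $\nu:\mathbb P^1_K\to X_K$ with $\nu^*\mathcal O(-E_i)=\mathcal O(-[\lambda_i])$, and $\nu(0)=\nu(\infty)=n$. Hence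
$$\nu^*\mathcal O(M)=\mathcal O_{\mathbb P^1}(9)\Big(-\sum_{i=1}^9[\lambda_i]\Big),\qquad n^*\mathcal O(M)=\mathcal O_{\mathbb P^2}(3)|_{n_0}.$$
The degree is $0$, and the computation of (2), with $\mathfrak s=\prod(u-\lambda_iv)$ and $e=Z^3$, gives $\rho=-\Lambda=-t\,\lambda_1\cdots\lambda_8$. So $\mathrm{ord}_0(\rho)=1\ne0$, while $0\in S\setminus U$. By Proposition A there is no nef extension. $\square$

It remains to prove Proposition A.

## 5. Orders of vanishing corrected by the vertical part of $M'$

Let $(g,M')$ be a nef extension, possibly with real coefficients, and fix $s_0\in S\setminus U$.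

**Step 1: split $M'$ into a line bundle and a vertical part.** Replace $X'$ by a resolution and $M'$ by its pullback; so $X'$ is smooth. Let $N$ be the closure in $X'$ of the divisor $g^*M|_{X'_U}$. It is Cartier because $X'$ is smooth. Then
$$M'=N+V,$$
where $V$ is an $\mathbb R$-divisor supported over $S\setminus U$. Put $\mathcal N=\mathcal O_{X'}(N)$, so that $\mathcal N|_{X'_U}=g^*\mathcal O_X(M)|_{X'_U}$.

**Step 2: define the order of a vector at a point.** Let $K'/K$ be a finite extension, $T$ the normalization of $S$ in $K'$ (a smooth curve, finite over $S$), and $\tau\in T$ a point over $s_0$. Write $v'=\mathrm{ord}_\tau$ on $K'$. Then $v'|_K=\epsilon\,\mathrm{ord}_{s_0}$ with $\epsilon\ge1$ the ramification index. Since $X'\to S$ is projective, a point $x\in X'_K(K')$ extends uniquely to an $S$-morphism $\bar x:T\to X'$. For $0\ne\xi\in x^*\mathcal N$, regarded as a rational section of the line bundle $\bar x^*\mathcal N$ on $T$, put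
$$v'_x(\xi)=\mathrm{ord}_\tau(\xi)+\mathrm{ord}_\tau(\bar x^*V). \tag{3}$$
The second term makes sense because the generic point of $T$ maps into $X'_K$, outside $\operatorname{Supp}V$. Clearly
$$v'_x(a\xi)=v'(a)+v'_x(\xi)\qquad(a\in K'^*). \tag{4}$$

**Example.** Let $Y$ be the blow-up of $\mathbb P^1\times\mathbb A^1$ at $(\infty,0)$, with exceptional curve $E$, and let $N=E$, $V=0$. The section $1$ of $\mathcal O(E)$ has no zeros over $t\ne0$. The section $\{0\}\times\mathbb A^1$ misses $E$, and the strict transform of $\{\infty\}\times\mathbb A^1$ meets $E$ once, transversally. So the order of $1$ is $0$ at the point $0$ and $1$ at the point $\infty$. The divisor $N+V$ is not nef, as $E\cdot E=-1$. With $V=-E$ it becomes $0$, hence nef, and both orders become $0$. The next lemma says that this always happens.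

**Lemma 2 (constancy).** Let $B$ be a smooth projective geometrically connected curve over $K'$, $h:B\to X'_{K'}$ a $K'$-morphism, and $s$ a nowhere vanishing section of $h^*\mathcal N$. Then $v'_{h(b)}(s(b))$ is the same for all $b\in B(K')$.

*Proof.* The aim is to spread $B$ out to a fibered surface and apply Zariski's lemma.

*The surface.* Embed $B$ in $\mathbb P^\ell_{K'}\times X'_{K'}$ using a projective embedding of $B$ together with $h$. Take its closure in $\mathbb P^\ell\times(X'\times_ST)$, an integral surface projective over $T$ with generic fiber $B$. Resolve its singularities by a resolution that is an isomorphism over the regular locus. The points of $B$ are regular points of the surface, because the local rings of $B$ are local rings of the surface there. So the generic fiber is unchanged. We obtain a smooth surface $Y$, a projective surjective $p:Y\to T$ with $Y_{K'}=B$, and $\bar h:Y\to X'$ extending $h$.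

The sheaf $p_*\mathcal O_Y$ is a finite torsion-free $\mathcal O_T$-algebra with generic stalk $H^0(B,\mathcal O)=K'$. As $T$ is normal, $p_*\mathcal O_Y=\mathcal O_T$, so the fibers of $p$ are connected. Write $Y_\tau=\sum a_j\Theta_j$.

*The divisor.* View $s$ as a rational section of $\bar h^*\mathcal N$, and put
$$\Delta=\mathrm{div}(s)+\bar h^*V .$$
Since $s$ has no zeros or poles on $B$, and $V$ is vertical, $\Delta$ is supported on finitely many fibers. Shrink $T$ around $\tau$ so that $\Delta$ is supported on $Y_\tau$ and $\tau$ is the divisor of a function on $T$.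

*Nefness.* By construction $\Delta\cdot\Theta_j=\deg\bar h^*M'|_{\Theta_j}$. The set $\bar h(\Theta_j)$ lies in the fiber of $X'$ over $s_0$, and $M'$ is nef over $S$, so $\Delta\cdot\Theta_j\ge0$ by the projection formula. On the other hand
$$\sum_ja_j\,(\Delta\cdot\Theta_j)=\Delta\cdot Y_\tau=0,$$
because $Y_\tau$ is principal. As all $a_j>0$, $\Delta\cdot\Theta_j=0$ for every $j$. By Lemma 1, $\Delta=rY_\tau$ with $r\in\mathbb R$.

*Evaluation.* A point $b\in B(K')$ extends to a section $\bar b:T\to Y$ of $p$, and $\bar h\circ\bar b$ is the extension of $h(b)$. Hence $v'_{h(b)}(s(b))=\mathrm{ord}_\tau(\bar b^*\Delta)=r\cdot\mathrm{ord}_\tau(\bar b^*Y_\tau)=r$. $\square$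

**What this gives at once, and where it stops.** Suppose $g$ is an isomorphism over a neighborhood of $\nu(\mathbb P^1_K)$. Then $\nu$ is a morphism to $X'_K$. Lemma 2 with $B=\mathbb P^1_K$, $s=\mathfrak s$, gives $v'_n(\alpha e)=v'_n(\beta e)$, so (4) yields $v'(\alpha)=v'(\beta)$ and $\mathrm{ord}_{s_0}(\rho)=0$. This proves the proposition for such $g$.

But $g$ is allowed to modify $X$ over $U$. In our example, blow up the closure in $X$ of the point $n\in X_K$. The branch of $C$ at $u=0$ is $X=u^2+\cdots$, $Y=u+\cdots$, with tangent $X=0$; the branch at $v=0$ has tangent $Y=0$. So the lifts of $0$ and $\infty$ to $X'$ are two *different* points of the exceptional curve over $n$. Lemma 2 now compares $v'_x(\alpha e)$ with $v'_{x'}(\beta e)$ for $x\neq x'$, and the vertical terms $\mathrm{ord}_\tau(\bar x^*V)$ and $\mathrm{ord}_\tau(\bar x'^*V)$ in (3) have no evident relation. For a general $g$, the map $\nu$ may not even lift, if its image lies in the locus over which $g$ is not an isomorphism.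

The way past is to use Lemma 2 a second time, on curves inside $g^{-1}(n)$. There $\mathcal N$ is the constant line $n^*\mathcal O(M)$, so the constant section $e$ has no zeros; and the fiber $g^{-1}(n)$ is connected, so such curves join $x$ to $x'$.

## 6. Walking through the fiber over the node: proof of Proposition A

Let $(g,M')$, $X'$ smooth, $\mathcal N$, $V$, $s_0$ be as in Section 5.

**Step 3: the fiber over $n$ is connected.** As $g$ is projective birational and $X$ is normal, $g_*\mathcal O_{X'}=\mathcal O_X$. The morphism $X_{\bar K}\to X$ is flat, so the same holds for $X'_{\bar K}\to X_{\bar K}$. Hence $\Phi:=g^{-1}(n)_{\bar K}$ is nonempty, projective and connected.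

**Step 4: lift $\nu$ after a cover.** The projection $\mathbb P^1_{\bar K}\times_{X_{\bar K}}X'_{\bar K}\to\mathbb P^1_{\bar K}$ is projective and surjective. Take a closed point of its fiber over the generic point of $\mathbb P^1_{\bar K}$. Its closure is an irreducible projective curve dominating $\mathbb P^1_{\bar K}$; let $B_0$ be the normalization. We get
$$\psi:B_0\to\mathbb P^1_{\bar K}\ \text{surjective},\qquad h_0:B_0\to X'_{\bar K},\qquad g\circ h_0=\nu\circ\psi .$$
Choose $a,b\in B_0(\bar K)$ with $\psi(a)=0$ and $\psi(b)=\infty$. Then $g(h_0(a))=n=g(h_0(b))$, so $h_0(a),h_0(b)\in\Phi(\bar K)$.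

**Step 5: join the two lifts inside $\Phi$.** Since $\Phi$ is connected, there is a sequence of irreducible components, consecutive ones meeting, the first containing $h_0(a)$ and the last containing $h_0(b)$. Two points of an irreducible projective variety lie on an irreducible curve (Mumford, *Abelian Varieties*, §6). Apply this in each component to the entry and exit points, skipping components where these coincide, and normalize. This gives smooth connected projective curves $B_1,\dots,B_r$, morphisms $h_j:B_j\to\Phi$ and points $a_j,b_j\in B_j$ with
$$h_1(a_1)=h_0(a),\qquad h_j(b_j)=h_{j+1}(a_{j+1}),\qquad h_r(b_r)=h_0(b),$$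
with $r=0$ if $h_0(a)=h_0(b)$. All these data are of finite type, so they are defined over some finite extension $K'$ of $K$; fix $T$, $\tau$, $v'$ for this $K'$ as in Step 2.

**Step 6: transport $e$ through the fiber.** For $j\ge1$ the map $g\circ h_j$ is constant with value $n$. So $h_j^*\mathcal N=(g\circ h_j)^*\mathcal O(M)$ is the trivial bundle with fiber $n^*\mathcal O(M)\otimes_KK'$, and $e$ is a nowhere vanishing section. Lemma 2 gives $v'_{h_j(a_j)}(e)=v'_{h_j(b_j)}(e)$ for $1\le j\le r$. Following the chain,
$$v'_{h_0(a)}(e)=v'_{h_0(b)}(e). \tag{5}$$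

**Step 7: transport $\mathfrak s$ along $B_0$.** We have $h_0^*\mathcal N=\psi^*\nu^*\mathcal O(M)$, with the nowhere vanishing section $\psi^*\mathfrak s$, whose values are $\alpha e$ at $a$ and $\beta e$ at $b$. Lemma 2 and (4) give
$$v'(\alpha)+v'_{h_0(a)}(e)=v'(\beta)+v'_{h_0(b)}(e).$$
With (5), $v'(\alpha)=v'(\beta)$. So $\epsilon\,\mathrm{ord}_{s_0}(\rho)=0$, and $\mathrm{ord}_{s_0}(\rho)=0$. This proves Proposition A, and with it Theorem 2. $\blacksquare$

## 7. Higher dimension, numerical equivalence, base change

**Theorem 3.**

(a) For every $d\ge3$ there is a counterexample with $X$ smooth of dimension $d$.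

(b) In the example of Theorem 2 there is no $M'$ even if $M'$ may have real coefficients, if (1) is weakened to $\sim_{\mathbb R}$ or to numerical equivalence over $U$, or after a finite base change $S'\to S$ from a smooth curve.

*Proof.* **(a)** Take $X\times\mathbb P^{d-3}$ with the divisor $\mathrm{pr}_1^*M$ and the map $\nu\times\{\mathrm{pt}\}$. The divisor is nef over $U$, the ratio $\rho$ is unchanged, and Proposition A applies.

**(b), real coefficients and $\sim_{\mathbb R}$.** These were allowed from the start (Section 2).

**(b), numerical equivalence.** The aim is to turn numerical equivalence over $U$ into $\sim_{\mathbb R}$ over a smaller open set. Suppose $M'$ is nef over $S$ and $Q:=(M'-g^*M)|_{X'_U}$ has degree $0$ on complete curves in fibers over $U$. Passing to a resolution, we may assume $X'$ smooth.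

*The divisor $Q$ is numerically trivial on $X'_{\bar K}$.* A curve $\Gamma\subset X'_{\bar K}$ is defined over some finite $K'/K$. With $T$ as in Step 2, the closure of $\Gamma$ in $X'\times_ST$ is flat over $T$, so $Q\cdot\Gamma$ equals the degree of $Q$ on its fiber over a point of $T$ above $U$, which is $0$.

*Hence $Q$ is $\sim_{\mathbb R}0$ on $X'_{\bar K}$.* The generic fiber $X'_K$ is regular, so it is smooth over $K$, in characteristic $0$. By $g_*\mathcal O_{X'}=\mathcal O_X$ and flat base change, $X'_{\bar K}$ is connected. So it is a smooth projective surface birational to $X_{\bar K}$, hence rational. Its $\mathrm{Pic}^0$ is $0$, its Picard group is finitely generated, and numerically trivial classes are torsion. So $\mathrm{Pic}\otimes\mathbb R$ injects into numerical classes, and $Q=\sum r_i\,\mathrm{div}(\psi_i)$ on $X'_{K''}$ for a finite extension $K''/K$ of some degree $\delta$.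

*Descent.* Pushing forward to $X'_K$ gives $\delta Q=\sum r_i\,\mathrm{div}(\mathrm{Nm}\,\psi_i)$ on $X'_K$. Therefore
$$M'':=M'-\tfrac1\delta\sum r_i\,\mathrm{div}(\mathrm{Nm}\,\psi_i)$$
equals $g^*M$ over some nonempty open $U_1\subset U$, and it is nef over $S$. So $(g,M'')$ is a nef extension for $U_1$ in place of $U$. As $0\notin U_1$ and $\mathrm{ord}_0(\rho)=1$, this contradicts Proposition A.

**(b), base change.** Let $S'\to S$ be finite with $S'$ a smooth curve, and let $U'$ be the preimage of $U$. Since $X\to S$ is smooth with connected fibers, $X\times_SS'$ is a smooth variety, and the pullback of $M$ is nef over $U'$. Base-change $\nu$ to $\mathbb C(S')$; the ratio is the image of $\rho$. At a point of $S'$ over $0$ (there is one, as finite $S'\to S$ is surjective) its order is the ramification index, which is positive. Proposition A applies over $S'$, and the previous arguments apply there too. $\blacksquare$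

## 8. When the ratio stays a unit: constructing the extension

For families of this type, the gluing ratio is the only obstruction.

**Theorem 4.** Let $S$ be a smooth curve, $U\subset S$ nonempty open, and $\lambda_1,\dots,\lambda_9\in\mathcal O(U)^*$ with $\lambda_i(u)\ne\lambda_j(u)$ for all $u\in U$, $i\ne j$. Let $X_U$ be the blow-up of $\mathbb P^2\times U$ along the graphs of $\varphi\circ\lambda_i$, and let $X\to S$ be a projective morphism from a normal variety restricting to $X_U\to U$, with a Cartier divisor $M$ restricting to $3H-\sum E_i$ (up to linear equivalence). Put $\Lambda=\prod\lambda_i$. Then $M|_{X_U}$ is nef over $U$, and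
$$M\text{ has a nef extension}\iff\mathrm{ord}_s(\Lambda)=0\ \text{ for all }s\in S\setminus U .$$

**Example.** Take constants $\lambda_1,\dots,\lambda_7\in\mathbb C^*$, distinct, and $\lambda_8=1/t$, $\lambda_9=t$ over $S=\mathbb A^1\setminus\{\pm1,\lambda_i,1/\lambda_i\}$, $U=S\setminus\{0\}$. The nine values are distinct and nonzero over $U$. As $t\to0$ *two* points run into the node, along the two branches. Here $\Lambda=\lambda_1\cdots\lambda_7$ is constant, so a nef extension exists.

**The easy parts.** Nefness over $U$ is proved as in Section 4: each fiber is $\mathbb P^2$ blown up at nine distinct smooth points of $C$. For "$\Rightarrow$", construct $\nu$ and compute $\rho=-\Lambda$ as in Section 4; $\rho$ depends only on the isomorphism class of the line bundle on $X_K$. Then Proposition A gives $\mathrm{ord}_s(\Lambda)=0$ for $s\in S\setminus U$.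

For "$\Leftarrow$" we need a way to lower the degree of an effective divisor on itself.

**Lemma 3.** Let $X_1$ be an integral scheme, projective over $S$. Let $\bar D\subset X_1$ be an effective Cartier divisor, and $R\subset\bar D$ an effective Cartier divisor of $\bar D$ supported over $S\setminus U$, such that $\mathcal O_{X_1}(\bar D)|_{\bar D}(-R)$ has nonnegative degree on all curves in fibers of $\bar D\to S$. Let $\pi:X_2\to X_1$ be the blow-up of the ideal $J$ of $R\subset X_1$, with exceptional divisor $E$. Then $D':=\pi^*\bar D-E$ is an effective Cartier divisor, nef over $S$, and it equals $\bar D$ over $U$.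

*Proof.* *Local equations.* Locally on $\operatorname{Spec}A\subset X_1$, $J=(d,r)$, with $d$ an equation of $\bar D$ and $r$ a lift of an equation of $R$. Where $J=\mathcal O$ the blow-up is an isomorphism, $E=0$ and $R=0$, and the local assertions below are trivial; in particular this is the case over $U$. At a point of $R$, $d$ is a nonzero element of a domain and $r$ is a nonzerodivisor modulo $d$.

*The charts.* We claim that the blow-up is $\{dy=rx\}\subset\operatorname{Spec}A\times\mathbb P^1_{[x:y]}$. The charts of the blow-up are $\operatorname{Spec}A[d/r]$ and $\operatorname{Spec}A[r/d]$, so we must show $A[x']/(d-rx')=A[d/r]$ and $A[y']/(r-dy')=A[r/d]$. In the first case both sides become $A_r$ after inverting $r$, so it suffices that $r$ is a nonzerodivisor on $A[x']/(d-rx')$. First, $d$ is a nonzerodivisor modulo $r$: if $da=rb$, then $b=dc$ because $r$ is a nonzerodivisor modulo $d$, and so $a=rc$. Now if $rF=(d-rx')G$ in $A[x']$, then $dG\equiv0$ modulo $r$, so $G=rG_1$ and $F=(d-rx')G_1$. The second case is the same with the roles of $d$ and $r$ exchanged, using directly that $r$ is a nonzerodivisor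 modulo $d$.

*The divisor $D'$.* On $y\neq0$, with $x'=x/y$, we have $d=rx'$, $E=(r)$ and $\pi^*\bar D-E=(x')$, whose scheme is $\operatorname{Spec}A[x']/(d-rx',x')=\operatorname{Spec}A/(d)$. On $x\neq0$, $E=(d)$ and $\pi^*\bar D-E=0$. So $D'$ is effective Cartier and $\pi$ induces $D'\cong\bar D$.

*Nefness.* Since $\mathcal O(-E)|_{D'}=J\mathcal O_{D'}=\mathcal O_{\bar D}(-R)$, we get
$$\mathcal O(D')|_{D'}\cong\mathcal O_{X_1}(\bar D)|_{\bar D}(-R).$$
A curve $\gamma$ in a fiber satisfies $D'\cdot\gamma\ge0$: this is clear if $\gamma\not\subset D'$, and it is the hypothesis if $\gamma\subset D'$. $\square$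

**Proof of "$\Leftarrow$".** Assume $\mathrm{ord}_s(\Lambda)=0$ for all $s\in S\setminus U$; so $\Lambda\in\mathcal O(S)^*$.

**Step 1: a smooth model containing the family of cubics.** The maps $\varphi\circ\lambda_i:U\to\mathbb P^2$ extend to $S$. Blow up $\mathbb P^2\times S$ along the ideal of the union of their graphs. Over $U$ the graphs are disjoint, so there this is $X_U$, which is smooth. Resolve without changing $X_U$. This gives a smooth $X_1$, projective over $S$, with $(X_1)_U=X_U$.

Let $D\subset X_U$ be the strict transform of $C\times U$. The graphs lie in $(C\setminus n_0)\times U$, which is a smooth surface, so they are Cartier in $C\times U$. Hence $D\cong C\times U$, and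
$$D=\pi^*(C\times U)-\sum E_i\sim3H-\sum E_i .$$
Let $\bar D$ be the closure of $D$ in $X_1$. It is integral, and Cartier since $X_1$ is smooth. The morphism $X_1\to\mathbb P^2\times S$ induces $q:\bar D\to C\times S$, an isomorphism over $U$.

**Step 2: extend the degree-zero bundle over all of $S$.** This is where the unit $\Lambda$ enters: gluing by $-\Lambda$ makes sense over $S$. Let $\Phi=\varphi\times\mathrm{id}:\mathbb P^1\times S\to C\times S$. From (1), by flat base change, $\mathcal O_{C\times S}=\{h\in\Phi_*\mathcal O_{\mathbb P^1\times S}:h|_{0\times S}=h|_{\infty\times S}\}$. Put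
$$P=\{h\in\Phi_*\mathcal O_{\mathbb P^1\times S}:\ -\Lambda\,h|_{0\times S}=h|_{\infty\times S}\}.$$
The function $w=(u-\Lambda^{-1}v)/(u+v)$ is a unit near $0\times S$ and $\infty\times S$, with $w|_0=(-\Lambda)^{-1}$ and $w|_\infty=1$. So near $n_0\times S$, $h$ lies in $P$ exactly when $h/w$ takes equal values on the two sections, that is, $P=w\,\mathcal O_{C\times S}$. Elsewhere $P=\Phi_*\mathcal O_{\mathbb P^1\times S}=\mathcal O_{C\times S}$. Thus $P$ is invertible. Its local generators $w$ and $1$ are units on $\mathbb P^1\times S$, so $\Phi^*P\cong\mathcal O$, and $P$ has degree $0$ on each $C\times\{s\}$.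

**Step 3: $P|_{C\times U}\cong\mathcal O(D)|_D$.** Let $L=\mathcal O(3H-\sum E_i)|_D\cong\mathcal O(D)|_D$, on $D\cong C\times U$. Its pullback to $\mathbb P^1\times U$ is $\mathcal O(9)(-\sum\mathrm{graph}(\lambda_i))$, generated by $\mathfrak s=\prod(u-\lambda_iv)$. So $L$ consists of sections $h\mathfrak s$, with $h$ arbitrary away from $n_0\times U$. Near $n_0\times U$, which misses the $E_i$, $L$ is generated by $Z^3=w_1\mathfrak s$ with
$$w_1=(u^3+v^3)^3/\mathfrak s,\qquad w_1|_0=(-\Lambda)^{-1},\qquad w_1|_\infty=1 .$$
So there the condition on $h$ is $h\in w_1\mathcal O_{C\times U}$, that is, again $-\Lambda h|_0=h|_\infty$. Hence $h\mapsto h\mathfrak s$ is an isomorphism $P|_{C\times U}\cong L$.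

**Step 4: arrange an effective $R$.** By Step 3 the line bundles $q^*P$ and $\mathcal O_{X_1}(\bar D)|_{\bar D}$ on the integral scheme $\bar D$ are isomorphic over $U$. This isomorphism is a rational section of $\mathcal O_{X_1}(\bar D)|_{\bar D}\otimes q^*P^{-1}$ without zeros or poles over $U$. Let $R_0$ be its divisor. So
$$q^*P\cong\mathcal O_{X_1}(\bar D)|_{\bar D}(-R_0),$$
with $R_0$ a Cartier divisor on $\bar D$ supported over the finite set $S\setminus U$. Let $F\subset X_1$ be the sum of the Cartier fibers over $S\setminus U$. A local equation of $R_0$ is regular over $U$, so it becomes regular after multiplication by a high power of an equation of $F$. Hence $R:=R_0+cF|_{\bar D}$ is effective for $c\gg0$. Then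
$$\mathcal O_{X_1}(\bar D)|_{\bar D}(-R)\cong q^*P(-cF)$$
has degree $0$ on every curve $\gamma$ in a fiber of $\bar D\to S$: $F$ is pulled back from $S$, and $q(\gamma)$ is a point or some $C\times\{s\}$, where $P$ has degree $0$.

**Step 5: conclude on a common model.** Lemma 3 gives $X_2\to X_1$ and a Cartier divisor $D'$ on $X_2$, nef over $S$, with $(X_2)_U=X_U$ and $D'=D$ over $U$. Over $U$ write $M|_{X_U}=D+\mathrm{div}(\psi)$. Let $X'$ be the normalization of the closure of $X_U$, embedded diagonally, in $X\times_SX_2$. Over $U$ the diagonal is already closed and $X_U$ is normal. So $X'\to X$ is projective, birational, and an isomorphism over $U$. The pullback of $D'$ to $X'$, plus $\mathrm{div}(\psi)$, is nef over $S$ and restricts to $M$ over $U$. $\blacksquare$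

## 9. Semiampleness on the generic fiber and roots of unity

**Remark.** In Theorem 4, $M|_{X_K}$ is semiample if and only if $-\Lambda$ is a root of unity.

*Only if.* Let $D_K$ be the generic fiber of $D$; it is the nodal cubic over $K$, and $M|_{X_K}\sim D_K$. If $mM|_{X_K}$ is globally generated for some $m\ge1$, then $\mathcal O_{D_K}(mD)$ is globally generated of degree $0$ on an integral projective curve. A nonzero section of it has no zeros, so it is trivial. Its gluing ratio is $(-\Lambda)^m$, so by Section 1 this means $(-\Lambda)^m=1$.

*If.* Let $-\Lambda$ have order $m$. For $1\le k<m$ the bundle $\mathcal O_{D_K}(kD)$ has degree $0$ and ratio $(-\Lambda)^k\ne1$, so it is nontrivial and $H^0=0$. By (1), $\chi(\mathcal O_{D_K})=\chi(\mathcal O_{\mathbb P^1})-1=0$, so every degree-zero line bundle on $D_K$ has $\chi=0$, and $H^1(\mathcal O_{D_K}(kD))=0$. Also $H^1(\mathcal O_{X_K})=0$, since $X_K$ is a blow-up of $\mathbb P^2_K$ at points. The sequences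
$$0\to\mathcal O_{X_K}((k-1)D)\to\mathcal O_{X_K}(kD)\to\mathcal O_{D_K}(kD)\to0$$
give $H^1(\mathcal O_{X_K}((m-1)D))=0$ by induction on $k$. Then the sequence with $k=m$ shows that the nowhere zero section of the trivial bundle $\mathcal O_{D_K}(mD)$ lifts to $X_K$. The lift has no zeros on $D_K$, and the section defining $mD$ has zeros only on $D_K$. So $mD$ is base point free. $\square$

So Theorem 4 gives nef extensions in non-semiample cases not covered by Theorem 1(ii): in the example after Theorem 4, choose $\lambda_1\cdots\lambda_7=2$. The counterexample of Theorem 2 is the case where $\Lambda$ is not a unit at a point of $S\setminus U$.
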